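\title{Upho modular lattices and skew discrete valuation rings}

\begin{abstract}
A poset of finite type is upho if each of its principal order filters is isomorphic to the whole poset. The submodules of finite colength of $R^d$, where $R$ is a discrete valuation ring with finite residue field, form an upho modular lattice under reverse inclusion. We disprove the conjecture, posed in a paper of Gao, Guo, Seetharaman and Seidel, that every indecomposable upho modular lattice with a complemented interval of rank $3$ arises in this way: the same construction over a noncommutative ring such as $\mathbb F_4[[t;\sigma]]$ gives counterexamples. We then show that noncommutativity is the only obstruction when the join of the atoms has rank $d\ge4$, or when $d=3$ and the lattice is Arguesian. For $d\ge 4$, the conjecture holds for all upho modular lattices whose core is the subspace lattice of $\mathbb F_q^d$ exactly when $q$ is prime.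
\end{abstract}

\section{Introduction}\label{sec:intro}

A poset $P$ is of \emph{finite type} if it is graded, has a unique minimal element $\hat0$, and has only finitely many elements of each rank. Here graded means that there is a strictly increasing function $\operatorname{rk}\colon P\to\mathbb N$ with $\operatorname{rk}\hat0=0$ and $\operatorname{rk}y=\operatorname{rk}x+1$ whenever $y$ covers $x$, which we write $x\lessdot y$. All intervals of such a poset are finite. For $s\in P$ let $V_s=\{y\in P: y\ge s\}$ be the principal order filter of $s$. A poset of finite type is \emph{upper homogeneous finite}, or \emph{upho}, if $V_s\cong P$ for every $s\in P$: looking upward, the poset is the same from every element.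

The chain $\mathbb N$ is upho. A product of two upho posets is upho, because $V_{(s,s')}=V_s\times V_{s'}$; so $\mathbb N^d$ is upho. A richer family comes from algebra. Let $R$ be a local principal ideal domain that is not a field, that is, a discrete valuation ring (DVR), with finite residue field; such rings are commutative. Let $L(R,d)$ be the set of submodules $M\subseteq R^d$ of finite colength (meaning that $R^d/M$ has finite length), ordered by reverse inclusion. The filter above $M$ consists of the submodules of $M$ of finite colength, and $M\cong R^d$, so the filter is a copy of $L(R,d)$. This poset is moreover a \emph{modular} lattice: $x\vee(y\wedge w)=(x\vee y)\wedge w$ whenever $x\le w$.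

One may ask whether these are all the upho modular lattices, up to products and low-dimensional exceptions. A lattice is \emph{indecomposable} if it is not isomorphic to a direct product of two lattices with more than one element each. An interval $[x,y]$ has \emph{rank} $\operatorname{rk}y-\operatorname{rk}x$, and it is \emph{complemented} if every $s\in[x,y]$ has a complement $w\in[x,y]$, that is, $s\wedge w=x$ and $s\vee w=y$. The following problem comes from \cite{GGSS}.

\begin{quote}
\textbf{Conjecture.} Every indecomposable upho modular lattice that contains a complemented interval of rank $3$ is isomorphic to $L(R,d)$ for some DVR $R$ with finite residue field and some $d\ge1$.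
\end{quote}

Both hypotheses are needed. The lattice $\mathbb N^3$ contains the Boolean interval from $(0,0,0)$ to $(1,1,1)$, and it is not of the form $L(R,d)$ because the lattices $L(R,d)$ are indecomposable (Proposition~\ref{prop:LAd}). Example~\ref{ex:tree} shows what goes wrong without the interval of rank $3$.

To see why the Conjecture is plausible, look at the bottom of the lattice. Let $L$ be an upho modular lattice with more than one element. For $x\in L$ let $\operatorname{Cov}(x)$ be the finite nonempty set of elements covering $x$, and put
\[
\zeta(x)=\bigvee\operatorname{Cov}(x),\qquad z=\zeta(\hat0),\qquad d=\operatorname{rk}z .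
\]
The interval $C=[\hat0,z]$ is the \emph{core} of $L$. It is a finite complemented modular lattice, and a copy $[x,\zeta(x)]$ of it sits above every element $x$. In $L(R,d)$ the core is dual to the lattice of subspaces of $F^d$, where $F$ is the residue field, and the ring $R$ records how the copies are glued. A finite division ring is commutative by Wedderburn's theorem, so if the core is the subspace lattice of a vector space of dimension at least $2$, its coordinate ring is a field. One would guess that the ring doing the gluing is commutative as well.

It need not be. The argument that $L(R,d)$ is upho uses only that submodules of finite colength are free of rank $d$, and this survives without commutativity. Rings have $1$, modules are left modules, and a domain is a nonzero ring without zero divisors. A \emph{skew DVR} is a domain $A$ with a nonzero nonunit $t$ such that every nonzero $a\in A$ can be written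
\[
a=ut^k=t^ku'\qquad\text{with } u,u' \text{ units and } k\ge0 .
\]
Then $J=At$ is a two-sided ideal and $A/J$ is a division ring (Lemma~\ref{lem:skew}); if $A/J$ is finite, it is a field, and we say that $A$ has finite residue field. We call $A$ \emph{complete} if the natural map $A\to\varprojlim A/J^n$ is bijective. The basic example is the skew power series ring $\mathbb F_q[[t;\sigma]]$, where $\sigma$ is an automorphism of $\mathbb F_q$ and $ta=\sigma(a)t$. We define $L(A,d)$ as before: the submodules of $A^d$ of finite colength under reverse inclusion.

\begin{theorem}\label{thm:A}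
Let $A$ be a noncommutative skew DVR with finite residue field, for example $\mathbb F_q[[t;\sigma]]$ with $\sigma\ne\mathrm{id}$, and let $d\ge3$. Then $L(A,d)$ is an indecomposable upho modular lattice containing a complemented interval of rank $3$, and $L(A,d)\not\cong L(R,e)$ for every DVR $R$ with finite residue field and every $e\ge1$.
\end{theorem}

So the Conjecture is false, and $L(\mathbb F_4[[t;\sigma]],3)$ with $\sigma(a)=a^2$ is a counterexample. The point of the proof is that for $d\ge3$ the addition and multiplication of $A/J^n$ can be carried out inside the lattice with meets and joins, so the lattice knows whether $A$ is commutative.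

The rest of the paper determines what remains true. Call a complemented modular lattice of finite positive length \emph{irreducible} if any two distinct atoms have a third atom below their join; this is equivalent to being indecomposable (Section~\ref{sec:modular}). The first step is a structure theorem for all upho modular lattices.

\begin{theorem}\label{thm:B}
Let $L$ be an upho modular lattice with more than one element, with $\zeta$, $z$, $d$ and $C$ as above.
\begin{enumerate}
\item[(1)] The map $\zeta\colon L\to V_z$ is an isomorphism.
\item[(2)] Every interval of $L$ with exactly one atom, or with exactly one coatom, is a chain.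
\item[(3)] $L$ is indecomposable if and only if $C$ is irreducible.
\end{enumerate}
In particular, $L$ satisfies the hypotheses of the Conjecture if and only if $C$ is irreducible and $d\ge3$.
\end{theorem}

The Arguesian law, a lattice inequality that expresses Desargues's theorem, is recalled in Section~\ref{sec:coord}.

\begin{theorem}\label{thm:C}
Let $L$ be an indecomposable upho modular lattice containing a complemented interval of rank $3$, with core of rank $d$. If $d\ge4$, or if $d=3$ and $L$ is Arguesian, then $L\cong L(A,d)$ for a complete skew DVR $A$ with finite residue field, and $A$ is unique up to isomorphism. Conversely, all such $L(A,d)$ with $d\ge3$ satisfy these hypotheses. The lattice $L$ has the form predicted by the Conjecture if and only if $A$ is commutative.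
\end{theorem}

\begin{corollary}\label{cor:D}
Let $d\ge4$ and let $q$ be a prime power. The Conjecture holds for all upho modular lattices whose core is isomorphic to the subspace lattice of $\mathbb F_q^d$ if and only if $q$ is prime.
\end{corollary}

Theorem~\ref{thm:A} is proved in Sections~\ref{sec:skew} and~\ref{sec:reading}, and Theorem~\ref{thm:B} in Sections~\ref{sec:zeta} and~\ref{sec:components}; both need only the textbook facts recalled along the way. Theorem~\ref{thm:C} and Corollary~\ref{cor:D} also use the coordinatization theorem for primary lattices \cite{Inaba,JM} and the self-duality of the Arguesian law \cite{Jonsson}. The non-Arguesian lattices with $d=3$ are not classified here, and we make no claim about them.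

\section{Modular lattices and the core}\label{sec:modular}

We write $\operatorname{Sub}(M)$ for the lattice of submodules of a module $M$ under inclusion, $\ell(M)$ for the length of $M$, and $Q^{\mathrm{op}}$ for the dual of a lattice $Q$. The lattice $\operatorname{Sub}(M)$ is modular, and sublattices and duals of modular lattices are modular. We use the following standard facts \cite{Birkhoff}.

\begin{enumerate}
\item[(M1)] In a modular lattice, $s\mapsto s\vee x$ is an isomorphism $[x\wedge y,y]\to[x,x\vee y]$ with inverse $s\mapsto s\wedge y$. If the lattice is graded, then $\operatorname{rk}(x\vee y)+\operatorname{rk}(x\wedge y)=\operatorname{rk}x+\operatorname{rk}y$. In particular, if $u\ne v$ cover $m$, then $u\vee v$ covers both; if $y$ covers $u\neq v$, then both cover $u\wedge v$.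
\item[(M2)] A modular lattice of finite length is complemented if and only if $\hat1$ is a join of atoms, if and only if $\hat0$ is a meet of coatoms. Every interval of a complemented modular lattice is complemented.
\item[(M3)] Let $Q$ be a complemented modular lattice of finite positive length. For atoms $u,v$ write $u\sim v$ if $u=v$ or a third atom lies below $u\vee v$. This is an equivalence relation. If $K_1,\dots,K_s$ are its classes, then $K_i$ is the set of atoms of $[\hat0,\bigvee K_i]$, and $(y_1,\dots,y_s)\mapsto y_1\vee\dots\vee y_s$ is an isomorphism $\prod_i[\hat0,\bigvee K_i]\to Q$ with inverse $y\mapsto(y\wedge\bigvee K_i)_i$.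
\end{enumerate}

We call the sets $K_i$ the \emph{components} of $Q$, the element $\bigvee K_i$ the \emph{top} of $K_i$, and the rank of $[\hat0,\bigvee K_i]$ the \emph{rank} $r(K_i)$. Thus $Q$ is irreducible when it has one component, and each factor $[\hat0,\bigvee K_i]$ is irreducible. Two consequences will be used often.

\begin{enumerate}
\item[(M4)] If $Q$ is irreducible, then every interval $[x,y]$ of $Q$ with $x<y$ is irreducible, and every interval of rank $2$ has at least three atoms.
\item[(M5)] If $Q$ is written as a product of irreducible lattices, then the components of $Q$ are the sets of atoms of the factors.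
\end{enumerate}

For (M4), let $w$ be a complement of $x$ in $[\hat0,y]$. Then $[x,y]\cong[\hat0,w]$ by (M1); the atoms of $[\hat 0,w]$ are atoms of $Q$, and a third atom below the join of two of them is again below $w$. An interval of rank $2$ has two atoms by (M2), hence three. For (M5), two atoms in one factor have a third below their join, and two atoms in different factors have only four elements below their join. The same four elements give a test for indecomposability.

\begin{lemma}\label{lem:third}
Let $L$ be a lattice with a minimum and with finite intervals. If any two distinct atoms of $L$ have a third atom below their join, then $L$ is indecomposable.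
\end{lemma}

\begin{proof}
Suppose $L=L_1\times L_2$ with $|L_1|,|L_2|>1$. Each $L_i$ has a minimum $0_i$ and finite intervals, hence an atom $a_i$. Then $(a_1,0_2)$ and $(0_1,a_2)$ are distinct atoms of $L$, and the only other elements below their join $(a_1,a_2)$ are $(0_1,0_2)$ and the join itself.
\end{proof}

Together with (M3), the lemma shows that a finite complemented modular lattice with more than one element is irreducible exactly when it is indecomposable. The next lemma is the link between upper homogeneity and complementation: $\zeta(x)$ is the largest element $y$ for which $[x,y]$ is complemented.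

\begin{lemma}\label{lem:core}
Let $L$ be an upho modular lattice with more than one element, and let $x\le y$ in $L$.
\begin{enumerate}
\item[(a)] $[x,\zeta(x)]\cong C$ and $\operatorname{rk}\zeta(x)=\operatorname{rk}x+d$.
\item[(b)] Every interval contained in $[x,\zeta(x)]$ is complemented.
\item[(c)] If $[x,y]$ is complemented, then $y\le\zeta(x)$.
\end{enumerate}
\end{lemma}

\begin{proof}
An isomorphism $L\to V_x$ sends $\hat0$ to $x$ and the atoms to the covers of $x$, and it preserves joins; so it sends $z$ to $\zeta(x)$, which gives (a). The top of $[x,\zeta(x)]$ is the join of its atoms, so (b) follows from (M2). If $[x,y]$ is complemented, then $y$ is a join of covers of $x$ by (M2), which is (c).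
\end{proof}

\section{Skew DVRs and the lattices $L(A,d)$}\label{sec:skew}

A ring is \emph{local} if it is nonzero and its nonunits form a two-sided ideal $J$; the quotient by $J$ is then a division ring.

\begin{lemma}\label{lem:skew}
Let $A$ be a skew DVR and $J=At$. Then $At^k=t^kA=J^k$ for all $k\ge0$. The nonzero left ideals of $A$, and the nonzero right ideals, are exactly the $J^k$. The chain $A\supsetneq J\supsetneq J^2\supsetneq\cdots$ is strictly decreasing with $\bigcap_kJ^k=0$, and $A$ is local with $J$ its set of nonunits.
\end{lemma}

\begin{proof}
The element $t$ has no left inverse: $xt=1$ gives $(tx-1)t=0$, so $tx=1$ and $t$ would be a unit. If $ut^j=u't^k$ with units $u,u'$ and $j<k$, then cancelling $t^j$ gives $u=u't^{k-j}$, and $t$ has a left inverse. So the exponent $k$ in $a=ut^k$ is determined by $a$; call it $\operatorname{ord}a$. If $a=ut^j$, then $at^k=ut^{j+k}$. Hence $At^k$ consists of $0$ and the elements of order at least $k$. The definition of a skew DVR is symmetric in left and right and uses the same exponent on both sides, so $t^kA$ is the same set. From $tA=At$ we get $J^k=At^k$. The chain is strict because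 $\operatorname{ord}t^k=k$, and an element of order $k$ is not in $J^{k+1}$, so the intersection is $0$. If $I\neq0$ is a left ideal and $ut^k\in I$ has the least order among nonzero elements of $I$, then $t^k\in I$ and $I=At^k$; the same argument with $t^ku'$ treats right ideals. The elements of order $0$ are units, and an element $at$ is not a unit since $t$ has no left inverse.
\end{proof}

A commutative skew DVR is therefore a local principal ideal domain that is not a field, and conversely a DVR with uniformizer $t$ satisfies the definition. So the commutative skew DVRs are exactly the DVRs.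

\begin{example}\label{ex:series}
Let $F$ be a finite field and $\sigma$ an automorphism of $F$. Let $A=F[[t;\sigma]]$ be the ring of series $\sum_{i\ge0}a_it^i$ with $ta=\sigma(a)t$. Since $(at^i)(bt^j)=a\sigma^i(b)t^{i+j}$, the lowest terms of two nonzero series multiply to a nonzero term, and $A$ is a domain. A series with constant term $a_0\ne0$ has the form $a_0(1-x)$ with $x$ of positive order, and $1-x$ has the inverse $\sum_ix^i$; so it is a unit. A series whose lowest term has degree $k$ satisfies
\[
\sum_{i\ge k}a_it^i=\Big(\sum_{i\ge k}a_it^{i-k}\Big)t^k=t^k\Big(\sum_{i\ge k}\sigma^{-k}(a_i)t^{i-k}\Big),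
\]
and both brackets are units. So $A$ is a skew DVR with $A/J=F$. If $\sigma(a)\ne a$, then $ta-at=(\sigma(a)-a)t\notin J^2$, so already $A/J^2$ is noncommutative.
\end{example}

\begin{proposition}\label{prop:LAd}
Let $A$ be a skew DVR with finite residue field $F$, and let $d\ge1$.
\begin{enumerate}
\item[(a)] $L(A,d)$ is an upho modular lattice. Its minimum is $A^d$, the rank of $M$ is $\ell(A^d/M)$, the join is the intersection, and the meet is the sum.
\item[(b)] $\zeta(M)=JM$ for every $M\in L(A,d)$. Hence $\zeta^n(A^d)=J^nA^d$, and the interval $[A^d,J^nA^d]$ is isomorphic to $\operatorname{Sub}\big((A/J^n)^d\big)^{\mathrm{op}}$. The core is $\operatorname{Sub}(F^d)^{\mathrm{op}}$, of rank $d$.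
\item[(c)] $L(A,d)$ is indecomposable. If $d\ge3$, it contains a complemented interval of rank $3$.
\end{enumerate}
\end{proposition}

\begin{proof}
(a) If $M,N$ have finite colength, then so do $M+N$, since $A^d/(M+N)$ is a quotient of $A^d/M$, and $M\cap N$, since $A^d/(M\cap N)$ embeds in $A^d/M\oplus A^d/N$. So $L(A,d)$ is a sublattice of $\operatorname{Sub}(A^d)^{\mathrm{op}}$, and it is modular. It is graded by colength, by the Jordan--H\"older theorem.

Since $J$ is the only maximal left ideal, $A/J$ is the only simple module, and it is killed by $J$. So a module of length $m$ is killed by $J^m$, and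
\begin{equation}\label{eq:contains}
\text{a submodule of colength } m \text{ of } A^d \text{ contains } J^mA^d .
\end{equation}
Right multiplication by $t^i$ is an isomorphism of left modules $A\to At^i$ that sends $J$ to $J^{i+1}$, so $J^i\cong A$ and $J^i/J^{i+1}\cong A/J$. Thus $A^d/J^mA^d$ is a finite set, and by \eqref{eq:contains} there are finitely many elements of rank $m$.

We show by induction on $d$ that every $M\subseteq A^d$ of finite colength is isomorphic to $A^d$; the case $d=0$ is empty. Let $\pi\colon A^d\to A$ be the last coordinate, with kernel $A^{d-1}$. The left ideal $\pi(M)$ has finite colength in $A$, and $A$ has infinite length, so $\pi(M)=J^k\cong A$ for some $k$. As $\pi(M)$ is free, $M\cong(M\cap A^{d-1})\oplus A$. Since $A^{d-1}/(M\cap A^{d-1})$ embeds in $A^d/M$, the induction hypothesis gives $M\cap A^{d-1}\cong A^{d-1}$. The filter $V_M$ consists of the submodules of $M$ of finite colength in $M$, so $V_M\cong L(A,d)$.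

(b) The covers of $M$ are the maximal submodules of $M$, and their join is their intersection. Each contains $JM$, and in the vector space $M/JM\cong F^d$ the hyperplanes intersect in $0$. So $\zeta(M)=JM$. The submodules containing $J^nA^d$ correspond to the submodules of $A^d/J^nA^d=(A/J^n)^d$, and these are the same over $A$ and over $A/J^n$.

(c) Two distinct atoms are maximal submodules $M\ne N$, and $A^d/(M\cap N)\cong F^2$ has $|F|+1\ge3$ maximal submodules. Lemma~\ref{lem:third} applies. If $d\ge3$, let $M=J\oplus J\oplus J\oplus A^{d-3}$. Then $[A^d,M]\cong\operatorname{Sub}(F^3)^{\mathrm{op}}$, which has rank $3$ and is complemented.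
\end{proof}

For $d=1$ the lattice $L(A,1)$ is the chain of the ideals $J^k$, whatever $A$ is; so some lower bound on $d$ is needed in Theorem~\ref{thm:A}. When the core has rank $2$, an upho modular lattice need not come from a ring at all.

\begin{example}\label{ex:tree}
Let $T$ be the tree in which every vertex has $7$ neighbors, let $\delta$ be its distance, and fix a vertex $o$. Let $P$ be the set of pairs $(v,n)\in T\times\mathbb Z$ with $n\equiv\delta(o,v)\pmod 2$, and put $(v,n)\le(w,k)$ if $\delta(v,w)\le k-n$. This is a partial order by the triangle inequality, and $\delta(v,w)\equiv k-n\pmod2$ for any two elements since $T$ is bipartite. If $(v,n)<(w,k)$, then $(v,n)<(v',n+1)\le(w,k)$, where $v'$ is the neighbor of $v$ toward $w$, or any neighbor if $v=w$. So $L=V_{(o,0)}$ is graded by $n$, with finite ranks. An automorphism $\alpha$ of $T$ with $\alpha(o)=v$ gives an isomorphism $(w,k)\mapsto(\alpha(w),k+n)$ from $L$ to $V_{(v,n)}$, so $L$ is upho.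

Let $(v,n),(w,k)$ be incomparable, so $D=\delta(v,w)>|k-n|$. Let $u$ be the vertex of the path from $v$ to $w$ at distance $i=(k-n+D)/2$ from $v$. Then $(u,n+i)$ is an upper bound, because $\delta(w,u)=D-i=n+i-k$. Let $(y,s)$ be any upper bound. In a tree, $u$ lies on the path from $v$ to $y$ or on the path from $w$ to $y$. In the first case $\delta(u,y)=\delta(v,y)-i\le s-n-i$, and in the second $\delta(u,y)=\delta(w,y)-(D-i)\le s-k-D+i=s-n-i$. So the join exists and has second coordinate $(n+k+D)/2$. Since $(v,n)\mapsto(v,-n)$ reverses the order of $P$, the meet exists and has second coordinate $(n+k-D)/2$. Thus $L$ is a lattice with $\operatorname{rk}(x\vee y)+\operatorname{rk}(x\wedge y)=\operatorname{rk}x+\operatorname{rk}y$, and it is modular: for $x\le w$, this identity gives the two sides of $x\vee(y\wedge w)\le(x\vee y)\wedge w$ the same rank. The lattice $L$ has $7$ atoms and any two have the join $(o,2)$, which lies above all of them; so $L$ is indecomposable with core of rank $2$. If $L\cong L(R,e)$, then $e=2$ and $|F|+1=7$ by Proposition~\ref{prop:LAd}, but there is no field with $6$ elements.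
\end{example}

\section{Reading the ring off the lattice}\label{sec:reading}

By Proposition~\ref{prop:LAd}(b), the abstract lattice $L(A,d)$ determines the lattices $\operatorname{Sub}((A/J^n)^d)$. We must show that these determine the rings $A/J^n$. The idea is to represent ring elements by submodules and ring operations by meets and joins.

Let $S$ be any ring and $e_1,\dots,e_d$ a basis of $S^d$. For $i\ne j$ and $a\in S$ put
\[
X_{ij}(a)=S(e_i-ae_j).
\]
The map $a\mapsto X_{ij}(a)$ is a bijection from $S$ to the set of complements of $Se_j$ in $Se_i\oplus Se_j$. Indeed, each $X_{ij}(a)$ is such a complement, and it contains exactly one vector with $e_i$-coordinate $1$, which determines $a$. Conversely a complement $W$ of $Se_j$ projects isomorphically onto $Se_i$, and the preimage $e_i-ae_j$ of $e_i$ generates $W$. So each ordered pair $(i,j)$ gives a copy of the set $S$ inside the lattice.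

To multiply we need a third index. For distinct $i,j,k$,
\begin{equation}\label{eq:prod}
X_{ik}(ab)=(Se_i+Se_k)\cap\big(X_{ij}(a)+X_{jk}(b)\big),
\end{equation}
because $x(e_i-ae_j)+y(e_j-be_k)$ has $e_j$-coordinate $0$ exactly when $y=xa$, and then it equals $x(e_i-abe_k)$. See Figure~\ref{fig:prod}.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.05]
\draw (0,0) -- (5.6,0);
\draw (0,0) -- (2,3) -- (4,0);
\draw[dashed] (1.4,2.1) -- (5.3,-0.24);
\fill (0,0) circle (2pt) node[below left] {$Se_i$};
\fill (2,3) circle (2pt) node[above] {$Se_j$};
\fill (4,0) circle (2pt) node[below] {$Se_k$};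
\fill (1.4,2.1) circle (2pt) node[left] {$X_{ij}(a)$};
\fill (3.4,0.9) circle (2pt) node[above right] {$X_{jk}(b)$};
\fill (4.9,0) circle (2pt) node[above right] {$X_{ik}(ab)$};
\end{tikzpicture}
\caption{Multiplication in the submodule lattice of $S^d$. Cyclic submodules are drawn as points and sums of two of them as lines. The line through $X_{ij}(a)=S(e_i-ae_j)$ and $X_{jk}(b)=S(e_j-be_k)$ meets the line $Se_i+Se_k$ in $X_{ik}(ab)$.}
\label{fig:prod}
\end{figure}

\begin{example}\label{ex:F4}
Let $A=\mathbb F_4[[t;\sigma]]$ with $\sigma(a)=a^2$, and $\mathbb F_4=\{0,1,\omega,\omega^2\}$. The core of $L(A,3)$ is the same as that of $L(\mathbb F_4[[t]],3)$, so nothing can be seen at level $n=1$. Take $n=2$: the ring $S=A/J^2$ has the $16$ elements $a+bt$, with $t^2=0$ and $t\omega=\omega^2t$. In $S^3$, the vector $x(e_1-\omega e_2)+y(e_2-te_3)$ lies in $Se_1+Se_3$ when $y=x\omega$, and the vector $x(e_1-te_2)+y(e_2-\omega e_3)$ does so when $y=xt$. Hence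
\begin{align*}
(Se_1+Se_3)\cap\big(X_{12}(\omega)+X_{23}(t)\big)&=S(e_1-\omega te_3),\\
(Se_1+Se_3)\cap\big(X_{12}(t)+X_{23}(\omega)\big)&=S(e_1-\omega^2te_3),
\end{align*}
and these two submodules are different. To turn this into a property of the lattice, we must match $X_{12}(a)$ with $X_{23}(a)$ by lattice operations. The submodules $X_{12}(1)$ and $X_{23}(1)$ do this: by \eqref{eq:prod}, both $X_{12}(a)+X_{23}(1)$ and $X_{12}(1)+X_{23}(a)$ meet $Se_1+Se_3$ in $X_{13}(a)$. So once the frame $Se_1,Se_2,Se_3,X_{12}(1),X_{23}(1)$ is given, the lattice sees that $\omega t\ne t\omega$. What remains is to show that a lattice isomorphism onto $\operatorname{Sub}(B^3)$, for a local ring $B$, carries this frame to a frame of the same kind. Then the two constructions above would give the same submodule if $B$ were commutative.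
\end{example}

Two more identities are needed. For any $i$ and any $a_j\in S$,
\begin{equation}\label{eq:general}
S\Big(e_i-\sum_{j\ne i}a_je_j\Big)=\bigcap_{j\ne i}\Big(X_{ij}(a_j)+\sum_{k\ne i,j}Se_k\Big),
\end{equation}
since $\sum_kx_ke_k$ lies in the $j$-th term on the right exactly when $x_j=-x_ia_j$. And for $d\ge3$,
\begin{equation}\label{eq:sum}
X_{12}(a+b)=(Se_1+Se_2)\cap\big(S(e_1-ae_2-e_3)+X_{32}(b)\big),
\end{equation}
since $x(e_1-ae_2-e_3)+y(e_3-be_2)$ has $e_3$-coordinate $0$ exactly when $y=x$, and then it equals $x(e_1-(a+b)e_2)$.

For Theorem~\ref{thm:C} we also need to know that the isomorphism of lattices is induced by a map of modules; this we prove for the following class of rings. A ring $S$ is a \emph{chain ring of length $n\ge1$} if it has an ideal $J$ such that $S\supsetneq J\supsetneq\dots\supsetneq J^n=0$ are all its left ideals and all its right ideals. An element $x\notin J$ has $Sx=xS=S$, so $S$ is local. If $n\ge2$ and $t\in J\setminus J^2$, then $St$ and $tS$ lie in $J$ but not in $J^2$, so $St=tS=J$ and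
\begin{equation}\label{eq:chain}
J^k=St^k=t^kS\qquad(k\ge0).
\end{equation}
For $n=1$ this holds with $t=0$. By Lemma~\ref{lem:skew}, $A/J^n$ is a chain ring of length $n$ for every skew DVR $A$. We also recall that a finitely generated projective module $N$ over a local ring $B$ with ideal of nonunits $J$ is free, of rank $\dim_{B/J}N/JN$.

\begin{lemma}\label{lem:coord}
Let $A,B$ be local rings, $d\ge3$, $\psi\colon\operatorname{Sub}(A^d)\to\operatorname{Sub}(B^d)$ a lattice isomorphism, and $e_1,\dots,e_d$ a basis of $A^d$.
\begin{enumerate}
\item[(a)] There are a basis $f_1,\dots,f_d$ of $B^d$ and a ring isomorphism $\theta\colon A\to B$ such that for all $i$ and all $a_j\in A$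
\begin{equation}\label{eq:theta}
\psi\Big(A\big(e_i-\sum_{j\ne i}a_je_j\big)\Big)=B\big(f_i-\sum_{j\ne i}\theta(a_j)f_j\big).
\end{equation}
\item[(b)] If $A$ and $B$ are chain rings of length $n$ and $g(\sum_ix_ie_i)=\sum_i\theta(x_i)f_i$, then $\psi(N)=g(N)$ for every submodule $N$ of $A^d$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) \emph{The frame.} Let $N_i=\psi(Ae_i)$. Being a direct sum decomposition is a condition on meets and joins, so $B^d=\bigoplus_iN_i$. For $i\ne j$ the submodule $X_{ij}(1)$ is a complement of both $Ae_i$ and $Ae_j$ in $Ae_i\oplus Ae_j$. So $W=\psi(X_{ij}(1))$ is a complement of both $N_i$ and $N_j$ in $N_i\oplus N_j$, and $N_i\cong(N_i\oplus N_j)/W\cong N_j$. The $N_i$ are direct summands of $B^d$, hence free since $B$ is local; their ranks are equal and add up to $d$, so each has rank $1$. Choose a basis element $f_1$ of $N_1$. For $i\ge2$, the submodule $\psi(X_{1i}(1))$ projects isomorphically onto $N_1$ and onto $N_i$. Let $f_1-f_i$, with $f_i\in N_i$, be the preimage of $f_1$; it is a basis element of $\psi(X_{1i}(1))$, so $f_i$ is a basis element of $N_i$. Write $Y_{ij}(b)=B(f_i-bf_j)$. Then $\psi(Ae_i)=Bf_i$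 and $\psi(X_{1i}(1))=Y_{1i}(1)$.

\emph{The bijection.} For $i\ne j$, $\psi$ maps the complements of $Ae_j$ in $Ae_i\oplus Ae_j$ bijectively to the complements of $Bf_j$ in $Bf_i\oplus Bf_j$. So there is a bijection $\theta_{ij}\colon A\to B$ with $\psi(X_{ij}(a))=Y_{ij}(\theta_{ij}(a))$, and $\theta_{ij}(0)=0$ because $X_{ij}(0)=Ae_i$. Applying $\psi$ to \eqref{eq:prod} in $A^d$ and using \eqref{eq:prod} in $B^d$ gives
\begin{equation}\label{eq:thetaprod}
\theta_{ik}(ab)=\theta_{ij}(a)\,\theta_{jk}(b)\qquad(i,j,k\text{ distinct}).
\end{equation}
We have $\theta_{1i}(1)=1$ by the choice of $f_i$, and $\theta_{i1}(1)=1$ because $X_{i1}(1)=X_{1i}(1)$ and $Y_{i1}(1)=Y_{1i}(1)$. For distinct $j,k\ne1$, \eqref{eq:thetaprod} gives $\theta_{jk}(1)=\theta_{j1}(1)\theta_{1k}(1)=1$. Setting $b=1$ and then $a=1$ in \eqref{eq:thetaprod} gives $\theta_{ik}=\theta_{ij}$ and $\theta_{ik}=\theta_{jk}$: either index may be changed while the other is kept. Given pairs $(i,j)$ and $(k,l)$, choose $m\notin\{i,k\}$, which is possible as $d\ge3$; then $\theta_{ij}=\theta_{im}=\theta_{km}=\theta_{kl}$. Let $\theta$ be the common bijection. It satisfies $\theta(0)=0$,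 $\theta(1)=1$, and $\theta(ab)=\theta(a)\theta(b)$.

\emph{Addition.} Applying $\psi$ to \eqref{eq:general} and using \eqref{eq:general} in $B^d$ gives \eqref{eq:theta}. In particular $\psi(A(e_1-ae_2-e_3))=B(f_1-\theta(a)f_2-f_3)$, since $\theta(1)=1$ and $\theta(0)=0$. Applying $\psi$ to \eqref{eq:sum} gives $Y_{12}(\theta(a+b))=Y_{12}(\theta(a)+\theta(b))$, so $\theta$ is additive.

(b) The map $g$ is an additive bijection with $g(ax)=\theta(a)g(x)$, so $N\mapsto g(N)$ is a lattice isomorphism. Every submodule of $A^d$ is a finite sum of cyclic ones, so it suffices to treat $N=Av$ with $v=\sum_ix_ie_i\ne0$. Take $t$ as in \eqref{eq:chain} and let $k$ be maximal with all $x_i\in J^k$. Write $x_i=t^ky_i$ and $u=\sum_iy_ie_i$, so $v=t^ku$. Some $y_i$ is not in $J$, by maximality of $k$, and so is a unit. Then $Au=Ay_i^{-1}u$ has the form in \eqref{eq:theta}, whence $\psi(Au)=g(Au)$. Since $au=0$ forces $ay_i=0$, we have $Au\cong A$, and $\operatorname{Sub}(Au)$ is a finite chain. Both $\psi$ and $g$ restrict to isomorphisms from this chain onto the chain of submodules of $\psi(Au)$, and there is only one such isomorphism. As $Av\subseteq Au$,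 we get $\psi(Av)=g(Av)$.
\end{proof}

Part (a) fails for $d=2$. For a field $F$, the lattice $\operatorname{Sub}(F^2)$ consists of $0$, $F^2$ and the lines, so it depends only on the cardinality of $F$; the fields $\mathbb Q$ and $\mathbb Q(\sqrt{-1})$ give isomorphic lattices.

\begin{lemma}\label{lem:levels}
Let $A,A'$ be skew DVRs with finite residue fields and maximal ideals $J,J'$, and let $d\ge3$, $d'\ge1$. If $L(A,d)\cong L(A',d')$, then $d=d'$ and $A/J^n\cong A'/J'^n$ for all $n\ge1$.
\end{lemma}

\begin{proof}
An isomorphism preserves the minimum, ranks, covers and joins, so it commutes with $\zeta$. By Proposition~\ref{prop:LAd}(b), comparing the ranks of the cores gives $d=d'$, and comparing the intervals $[\hat0,\zeta^n(\hat0)]$ gives $\operatorname{Sub}((A/J^n)^d)\cong\operatorname{Sub}((A'/J'^n)^d)$. Lemma~\ref{lem:coord}(a) applies to the local rings $A/J^n$ and $A'/J'^n$.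
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
The first assertion is Proposition~\ref{prop:LAd}. Suppose $L(A,d)\cong L(R,e)$ with $R$ a DVR with finite residue field. By Lemma~\ref{lem:levels}, every $A/J^n$ is isomorphic to a quotient of $R$, hence commutative. So $ab-ba\in\bigcap_nJ^n=0$ for all $a,b\in A$, a contradiction. The rings $\mathbb F_q[[t;\sigma]]$ with $\sigma\ne\mathrm{id}$ are noncommutative skew DVRs by Example~\ref{ex:series}.
\end{proof}

\section{The shift $\zeta$ and uniserial intervals}\label{sec:zeta}

From now on $L$ is an upho modular lattice with more than one element, and $\zeta,z,d,C$ are as in the introduction. In $\mathbb N^d$ the map $\zeta$ adds $(1,\dots,1)$, and in $L(A,d)$ it is $M\mapsto JM$. The definition of upho gives some isomorphism $L\to V_z$; part (1) of Theorem~\ref{thm:B} says that there is a canonical one.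

\begin{proof}[Proof of Theorem~\ref{thm:B}(1)]
Let $x\lessdot a$. The interval $[a,\zeta(x)]$ is complemented by Lemma~\ref{lem:core}(b), so $\zeta(x)\le\zeta(a)$ by Lemma~\ref{lem:core}(c), and the ranks differ by $1$. So $\zeta$ preserves coverings, hence the order, and it maps $L$ into $V_z$.

For injectivity let $\zeta(x)=\zeta(y)=c$ and $m=x\wedge y$. By (M2), $x$ is a meet of coatoms of $[x,c]$ and $y$ is a meet of coatoms of $[y,c]$. All of these are coatoms of $[m,c]$, and their meet is $m$. So $[m,c]$ is complemented by (M2), and $c\le\zeta(m)$. This gives $\operatorname{rk}x+d\le\operatorname{rk}m+d$, so $x=m$, and in the same way $y=m$.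

Now we count; this is where finite type is used. The map $\zeta$ sends the elements of rank $k$ of $L$ injectively to elements of $V_z$ of rank $k+d$. Since $V_z\cong L$, these two finite sets have the same size, so $\zeta$ is onto $V_z$. It sends the pairs $x\lessdot a$ with $\operatorname{rk}x=k$ injectively to covering pairs of $V_z$ with lower element of rank $k+d$, and again the two finite sets have the same size. So every covering in $V_z$ is the image of a covering, and $\zeta^{-1}$ preserves coverings too. A bijection that preserves coverings in both directions is an isomorphism, as intervals are finite.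
\end{proof}

Since $V_z$ is a sublattice, $\zeta$ preserves meets and joins computed in $L$.

Part (2) is false in general modular lattices: adding a new minimum below the four-element Boolean lattice gives a distributive lattice with one atom that is not a chain. In an upho lattice there is no room for this, because $\zeta(x_1)$ is only one rank above $\zeta(x)$ when $x\lessdot x_1$.

\begin{proof}[Proof of Theorem~\ref{thm:B}(2)]
\emph{One atom.} Let $x_1$ be the unique atom of $[x,y]$. We use induction on the rank of the interval and may assume $x_1\ne y$. As $[x,y]=\{x\}\cup[x_1,y]$, it suffices to show that $[x_1,y]$ has only one atom. Suppose it has two, $u\ne v$, and let $w=u\vee v\le\zeta(x_1)$ and $r=\operatorname{rk}x$. Then $\operatorname{rk}w=r+3$. The interval $[x,w\wedge\zeta(x)]$ is complemented, lies in $[x,y]$ and contains $x_1$; its top is the join of its atoms, so $w\wedge\zeta(x)=x_1$. Hence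
\[
\operatorname{rk}(w\vee\zeta(x))=(r+3)+(r+d)-(r+1)=r+d+2 .
\]
But $w\vee\zeta(x)\le\zeta(x_1)$, which has rank $r+d+1$.

\emph{One coatom.} The definition of upho is not self-dual, so this case needs its own argument; part (1) supplies the missing downward information. Let $y_1\ne x$ be the unique coatom of $[x,y]$. As before it suffices to show that $[x,y_1]$ has only one coatom. Suppose it has two, $u\ne v$, and let $m=u\wedge v$. Both cover $m$, so $y_1=u\vee v\le\zeta(m)$. If $y\le\zeta(m)$, then $[m,y]$ is complemented of rank $3$, so $m$ is a meet of coatoms of $[m,y]$, and $[x,y]$ has several coatoms. Therefore $y\not\le\zeta(m)$. Then $y\wedge\zeta(m)=y_1$, and $y\vee\zeta(m)$ covers $\zeta(m)$ by (M1). By (1), $y\vee\zeta(m)=\zeta(a)$ for some $a$ covering $m$. We have $y\le\zeta(y_1)$ since $y$ covers $y_1$, and $\zeta(m)\le\zeta(y_1)$ since $m\le y_1$. So $\zeta(a)\le\zeta(y_1)$, and $a\le y_1$ by (1). Now $x\le a\lessdot y_1\lessdot y\le\zeta(a)$, so $[a,y]$ is complemented of rank $2$ and has two coatoms. These are coatoms of $[x,y]$, a contradiction.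
\end{proof}

\section{A reducible core splits the lattice}\label{sec:components}

If $C$ is irreducible, then $L$ is indecomposable by Lemma~\ref{lem:third}, since the atoms of $L$ are those of $C$. This section proves the converse. In a product $L_1\times L_2$, every covering changes exactly one coordinate, and the factors can be recovered from the labeling of coverings by that coordinate. In $L$ we only have, at each $x$, the partition of $\operatorname{Cov}(x)$ into the components of $[x,\zeta(x)]$; call this partition $\operatorname{comp}(x)$. The task is to match the components at different elements consistently, so as to obtain one global set of labels.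

The example $\mathbb N^2$ shows how to match them along a covering. Take $x=(0,0)$ and $a=(1,0)$. The components of $x$ are $\{a\}$ and $\{(0,1)\}$, and those of $a$ are $\{(2,0)\}$ and $\{(1,1)\}$. The component $\{(0,1)\}$ is carried to $\{(1,1)\}$ by joining with $a$. The component of $a$ itself cannot be carried in this way; its partner $\{(2,0)\}$ is recognized as the one component of $a$ that does not lie below $\zeta(x)=(1,1)$.

For a set $K\subseteq L$ and $a\in L$ write $a\vee K=\{a\vee u:u\in K\}$. By Lemma~\ref{lem:core}(a), the multiset of ranks $r(K)$, $K\in\operatorname{comp}(x)$, does not depend on $x$; let $\Sigma$ be the sum of their squares.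

\begin{lemma}\label{lem:step}
Let $x\in L$ and $a\in K\in\operatorname{comp}(x)$. There is exactly one component $G\in\operatorname{comp}(a)$ with $\bigvee G\not\le\zeta(x)$; call it $G(x,a)$. The sets $a\vee K'$ with $K'\in\operatorname{comp}(x)\setminus\{K\}$ are distinct and are exactly the other components of $a$. Moreover $a\vee(K\setminus\{a\})\subseteq G(x,a)$.
\end{lemma}

\begin{proof}
We describe the complemented interval $[a,\zeta(x)]$ in two ways.

\emph{From below.} Under the isomorphism $\prod_{K'}[x,\bigvee K']\to[x,\zeta(x)]$ of (M3), the element $a$ has coordinate $a$ at $K$ and $x$ elsewhere. So $[a,\zeta(x)]$ corresponds to $[a,\bigvee K]\times\prod_{K'\ne K}[x,\bigvee K']$, and the factors are irreducible or trivial by (M4). The atoms coming from the factor $K'\ne K$ are the elements of $a\vee K'$. The atoms coming from the first factor are the covers $b$ of $a$ below $\bigvee K$; these form the set $H=a\vee(K\setminus\{a\})$, because the complemented interval $[x,b]$ of rank $2$ has an atom $u\ne a$, and $u\in K$, $b=a\vee u$. By (M5), the components of $[a,\zeta(x)]$ are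
\begin{equation}\label{eq:below}
a\vee K'\ \ (K'\ne K),\ \text{of rank } r(K'),\qquad\text{and, if } r(K)\ge2,\quad H,\ \text{of rank } r(K)-1 .
\end{equation}

\emph{From above.} The element $\zeta(x)$ is a coatom of $[a,\zeta(a)]\cong\prod_G[a,\bigvee G]$. A coatom of a product is a coatom in one coordinate and the top in the others. So there is exactly one $G_*=G(x,a)$ with $\bigvee G_*\not\le\zeta(x)$, and with $G_*^-=\{b\in G_*:b\le\zeta(x)\}$ the components of $[a,\zeta(x)]$ are
\begin{equation}\label{eq:above}
G\in\operatorname{comp}(a)\setminus\{G_*\},\qquad\text{and, if } r(G_*)\ge2,\quad G_*^-,\ \text{of rank } r(G_*)-1 .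
\end{equation}
The sum of the squares of the ranks is $\Sigma-2r(K)+1$ by \eqref{eq:below} and $\Sigma-2r(G_*)+1$ by \eqref{eq:above}. Therefore
\begin{equation}\label{eq:ranks}
r(G(x,a))=r(K).
\end{equation}
What has been proved so far holds for every covering in $L$.

Let $r=r(K)$. If $r=1$, then $H$ is empty and comparing the two lists proves the lemma. If $r\ge2$, the lemma follows from the two lists once we know $H=G_*^-$. Ranks alone do not give this, since $x$ may have another component of rank $r-1$. Suppose $H\ne G_*^-$. Then $H$ is a component of $a$, with $H\ne G_*$ and $r(H)=r-1$. We go one step further up and find an interval of rank $2$ that has the wrong shape.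

Choose $u\in K\setminus\{a\}$ and let $b=a\vee u\in H$. The interval $[x,b]$ has at least three atoms by (M4), so at least five elements. Apply the results so far to $b\in H\in\operatorname{comp}(a)$. By \eqref{eq:ranks}, $G'=G(a,b)\in\operatorname{comp}(b)$ has rank $r-1$. By \eqref{eq:below}, $E=b\vee G_*$ is a component of $[b,\zeta(a)]$ of rank $r$. By \eqref{eq:above}, a component of $[b,\zeta(a)]$ is either a component of $b$ other than $G'$ or has rank $r-2$. So $E\in\operatorname{comp}(b)$ and $E\ne G'$. Neither top lies below $\zeta(x)$: we have $\bigvee E\ge\bigvee G_*\not\le\zeta(x)$, and $\bigvee G'\not\le\zeta(a)$ while $\zeta(x)\le\zeta(a)$. Now $b\le\zeta(x)\le\zeta(b)$, and $\zeta(x)$ is two ranks below $\zeta(b)$. In the product decomposition of $[b,\zeta(b)]$ its coordinates at $E$ and at $G'$ are not the top, so both are coatoms and all other coordinates are the top. Hence $[\zeta(x),\zeta(b)]$ has exactly four elements. By Theorem~\ref{thm:B}(1) it is isomorphic to $[x,b]$, a contradiction.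
\end{proof}

For $x\lessdot a$ with $a\in K\in\operatorname{comp}(x)$, the lemma gives a bijection
\[
T_{x,a}\colon\operatorname{comp}(x)\to\operatorname{comp}(a),\qquad K\mapsto G(x,a),\qquad K'\mapsto a\vee K'\quad(K'\ne K),
\]
with the property
\begin{equation}\label{eq:transport}
u\in K''\in\operatorname{comp}(x),\ u\ne a\quad\Longrightarrow\quad a\vee u\in T_{x,a}(K'').
\end{equation}
To transport components from $\hat0$ to $x$ we compose these bijections along a maximal chain. The result must not depend on the chain, and the next lemma is the basic case.

\begin{lemma}\label{lem:square}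
If $u\ne v$ cover $x$ and $w=u\vee v$, then $T_{u,w}T_{x,u}=T_{v,w}T_{x,v}$.
\end{lemma}

\begin{proof}
Let $u\in K_1$ and $v\in K_2$ with $K_1,K_2\in\operatorname{comp}(x)$. By \eqref{eq:transport}, the component of $u$ containing $w$ is $T_{x,u}(K_2)$, and the component of $v$ containing $w$ is $T_{x,v}(K_1)$. Let $K'\notin\{K_1,K_2\}$. Then $T_{x,u}(K')=u\vee K'$ does not contain $w$, so $T_{u,w}$ sends it to $w\vee u\vee K'=w\vee K'$. The route through $v$ gives the same set. If $K_1=K_2$, the two bijections agree except possibly at one point, so they agree.

Let $K_1\ne K_2$. It suffices to compare the images of $K_1$. Through $v$, the component $T_{x,v}(K_1)$ contains $w$, so it goes to $G(v,w)$, the unique component of $w$ whose top is not below $\zeta(v)$. Through $u$, first $K_1\mapsto G=G(x,u)$; this differs from $T_{x,u}(K_2)\ni w$, so it goes to $w\vee G$. If the top of $w\vee G$ were below $\zeta(v)$, then $\bigvee G\le\zeta(u)\wedge\zeta(v)=\zeta(u\wedge v)=\zeta(x)$, contrary to the definition of $G(x,u)$. So $w\vee G=G(v,w)$.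
\end{proof}

Any two maximal chains of an interval $[y,x]$ are connected by \emph{square moves}, which replace $m\lessdot u\lessdot u\vee v$ by $m\lessdot v\lessdot u\vee v$. We prove this by induction on the rank. Let the chains start with $y\lessdot u$ and $y\lessdot v$. If $u=v$, apply induction to $[u,x]$. Otherwise fix a maximal chain $\Gamma$ of $[u\vee v,x]$. By induction in $[u,x]$ the first chain is connected to $y\lessdot u\lessdot\Gamma$, by induction in $[v,x]$ the second is connected to $y\lessdot v\lessdot\Gamma$, and these two differ by a square move.

Let $I=\operatorname{comp}(\hat0)$. By Lemma~\ref{lem:square}, composing the maps $T$ along any maximal chain of $[\hat0,x]$ gives the same bijection $\tau_x\colon I\to\operatorname{comp}(x)$, and $\tau_a=T_{x,a}\tau_x$ whenever $x\lessdot a$. The \emph{label} of a covering $x\lessdot y$ is the element $\lambda(x,y)\in I$ with $y\in\tau_x(\lambda(x,y))$. The labels behave like coordinate directions.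

\begin{lemma}\label{lem:labels}
\begin{enumerate}
\item[(a)] If $u\ne v$ cover $x$, then $\lambda(u,u\vee v)=\lambda(x,v)$.
\item[(b)] If $x\lessdot a\lessdot b$ has labels $(j,i)$ with $i\ne j$, then there is $u$ such that $x\lessdot u\lessdot b$ has labels $(i,j)$.
\item[(c)] If $m\lessdot b$, $m\le a$ and $b\not\le a$, then $a\lessdot a\vee b$ and $\lambda(a,a\vee b)=\lambda(m,b)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) If $v\in\tau_x(i)$, then $u\vee v\in T_{x,u}(\tau_x(i))=\tau_u(i)$ by \eqref{eq:transport}.

(b) Since $a\in\tau_x(j)\ne\tau_x(i)$, we have $b\in\tau_a(i)=T_{x,a}(\tau_x(i))=a\vee\tau_x(i)$. So $b=a\vee u$ with $u\in\tau_x(i)$, and $\lambda(u,b)=\lambda(x,a)=j$ by (a).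

(c) Let $m=m_0\lessdot\dots\lessdot m_s=a$. For each $k$ we have $b\not\le m_k$, so $m_k\wedge b=m$ and $m_k\vee b$ covers $m_k$ by (M1). For $k<s$, the covers $m_{k+1}$ and $m_k\vee b$ of $m_k$ are distinct since $b\not\le m_{k+1}$, and their join is $m_{k+1}\vee b$. By (a), $\lambda(m_{k+1},m_{k+1}\vee b)=\lambda(m_k,m_k\vee b)$.
\end{proof}

By (a), a square move replaces the labels $(\lambda(m,u),\lambda(m,v))$ by $(\lambda(m,v),\lambda(m,u))$. So the number $n_i(x)$ of coverings with label $i$ on a maximal chain of $[\hat0,x]$ does not depend on the chain. We have $\sum_in_i(x)=\operatorname{rk}x$, and $n_i(y)\le n_i(x)$ if $y\le x$, by choosing a chain through $y$. For $U\subseteq I$ let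
\[
L_U=\{x\in L: n_i(x)=0\text{ for all } i\notin U\}.
\]
This set is closed downward. It is also closed under joins: let $a,b\in L_U$ and $\hat0=b_0\lessdot\dots\lessdot b_s=b$. By Lemma~\ref{lem:labels}(c), each step $a\vee b_k\le a\vee b_{k+1}$ is an equality or a covering with label $\lambda(b_k,b_{k+1})\in U$. So a maximal chain of $[\hat0,a]$ extends to one of $[\hat0,a\vee b]$ with all labels in $U$. In particular $L_U$ is a sublattice.

\begin{proof}[Proof of Theorem~\ref{thm:B}(3) and the last assertion]
Assume that $C$ is reducible, so $|I|\ge2$. Fix $i\in I$ and let $U=\{i\}$, $U'=I\setminus\{i\}$. Both $L_U$ and $L_{U'}$ contain an atom of $L$. We show $L\cong L_U\times L_{U'}$.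

Let $x\in L$ and take a maximal chain of $[\hat0,x]$. By Lemma~\ref{lem:labels}(b), two consecutive labels $(j,i)$ with $j\ne i$ can be exchanged; each exchange moves a label $i$ one place down, so after finitely many exchanges all labels $i$ come first. The element $p(x)$ of rank $n_i(x)$ on this chain lies in $L_U$. If $y\in L_U$ and $y\le x$, then $y\vee p(x)\in L_U$ lies below $x$, so its rank is $n_i(y\vee p(x))\le n_i(x)$, and $y\le p(x)$. Thus $p(x)$ is the largest element of $L_U$ below $x$. Exchanging in the other direction puts the labels $i$ last, and the same argument shows that there is a largest element $p'(x)$ of $L_{U'}$ below $x$, of rank $\operatorname{rk}x-n_i(x)$. The maps $p,p'$ are order-preserving by this description.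

For $u\in L_U$ and $v\in L_{U'}$, the meet $u\wedge v$ lies in $L_U\cap L_{U'}=\{\hat0\}$, so $\operatorname{rk}(u\vee v)=\operatorname{rk}u+\operatorname{rk}v$. For $u=p(x)$, $v=p'(x)$ this gives $p(x)\vee p'(x)=x$. For arbitrary $u,v$ and $x=u\vee v$ we have $u\le p(x)$, $v\le p'(x)$ and $\operatorname{rk}p(x)+\operatorname{rk}p'(x)=\operatorname{rk}x=\operatorname{rk}u+\operatorname{rk}v$, so $u=p(x)$ and $v=p'(x)$. Hence $x\mapsto(p(x),p'(x))$ and $(u,v)\mapsto u\vee v$ are inverse order-preserving maps, and $L$ is decomposable. This proves (3).

If $[x,y]$ is complemented of rank $3$, then $y\le\zeta(x)$, so $d\ge3$. If $d\ge3$, then $[\hat0,y]$ is complemented for any $y\in C$ of rank $3$. With (3), this is the last assertion.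
\end{proof}

\section{Coordinates for upho modular lattices}\label{sec:coord}

We now prove Theorem~\ref{thm:C}. Put $z_n=\zeta^n(\hat0)$, of rank $nd$. In $L(A,d)$ the dual of $[\hat0,z_n]$ is the submodule lattice of $(A/J^n)^d$. So the plan is to recognize each $\Lambda_n=[\hat0,z_n]^{\mathrm{op}}$ as the submodule lattice of a free module over a chain ring $A_n$, to make these descriptions compatible with Lemma~\ref{lem:coord}, and to take the inverse limit.

\subsection*{The coordinatization theorem}

A lattice is \emph{Arguesian} if for all elements $a_0,a_1,a_2,b_0,b_1,b_2$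
\[
(a_0\vee b_0)\wedge(a_1\vee b_1)\wedge(a_2\vee b_2)\le\big(a_0\wedge(a_1\vee c)\big)\vee\big(b_0\wedge(b_1\vee c)\big),
\]
where $c=c_2\wedge(c_0\vee c_1)$ and $c_i=(a_j\vee a_k)\wedge(b_j\vee b_k)$ for $\{i,j,k\}=\{0,1,2\}$. Sublattices of Arguesian lattices are Arguesian, and the dual of an Arguesian lattice is Arguesian \cite{Jonsson}. Submodule lattices are Arguesian: if $x=\alpha_i+\beta_i$ with $\alpha_i\in a_i$, $\beta_i\in b_i$ for $i=0,1,2$, then $\alpha_j-\alpha_k=\beta_k-\beta_j\in c_i$, so $\gamma=\alpha_0-\alpha_1=(\alpha_0-\alpha_2)-(\alpha_1-\alpha_2)\in c$, and $\alpha_0=\alpha_1+\gamma$, $\beta_0=\beta_1-\gamma$.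

In a lattice of finite length, a \emph{cycle} is an element $c$ such that $[\hat0,c]$ is a chain, and its \emph{length} is the length of that chain; a \emph{dual cycle} is an element $h$ such that $[h,\hat1]$ is a chain. Elements $c_1,\dots,c_d$ are \emph{independent} if $(c_1\vee\dots\vee c_k)\wedge c_{k+1}=\hat0$ for $1\le k<d$; for submodules this means that the sum is direct. A \emph{primary lattice} is a modular lattice of finite length in which every element is a join of cycles and a meet of dual cycles, and every interval that is not a chain has at least three atoms. A \emph{completely primary uniserial ring} is a ring with an ideal $P$ such that all left ideals and all right ideals are powers of $P$. In such a ring $P^N=0$ for some least $N$, and $P^k=P^{k+1}$ forces $P^k=P^N$; so a nonzero completely primary uniserial ring is a chain ring. We use the following theorem.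

\begin{theorem}[\cite{Inaba,JM}]\label{thm:IJM}
A primary lattice whose unit is the join of $d$ independent cycles of equal length, where $d\ge4$, or $d=3$ and the lattice is Arguesian, is isomorphic to $\operatorname{Sub}(M)$ for a finitely generated module $M$ over a completely primary uniserial ring.
\end{theorem}

For the rest of the section $L$ is as in the first sentence of Theorem~\ref{thm:C}. By Theorem~\ref{thm:B}, its core is irreducible and $d\ge3$.

\subsection*{The hypotheses hold for $\Lambda_n$}

\begin{lemma}\label{lem:primary}
For every $n\ge1$, the lattice $\Lambda_n$ is primary.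
\end{lemma}

\begin{proof}
In the finite lattice $[\hat0,z_n]$, every element is a join of elements $j$ that cover exactly one element; then $[\hat0,j]$ has one coatom and is a chain by Theorem~\ref{thm:B}(2). Every element is also a meet of elements $m$ that have exactly one cover in $[\hat0,z_n]$; then $[m,z_n]$ has one atom and is a chain. So every element is a join of cycles and a meet of dual cycles, and passing to the dual exchanges the two conditions.

Let $[x,y]\subseteq[\hat0,z_n]$ not be a chain. We need three coatoms of $[x,y]$, and here irreducibility is used. By Theorem~\ref{thm:B}(2) there are two coatoms $u\ne v$. Both cover $m=u\wedge v$, so $y=u\vee v\le\zeta(m)$, and $[m,y]$ is an interval of rank $2$ in $[m,\zeta(m)]\cong C$. By (M4) it has three atoms, and these are coatoms of $[x,y]$.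
\end{proof}

It remains to write the unit of $\Lambda_n$ as a join of $d$ independent cycles of length $n$. We first find such cycles in $[\hat0,z_n]$ itself, by growing them upward from a basis of the core, and then dualize. A cycle of $L$ means an element $c$ with $[\hat0,c]$ a chain.

\begin{lemma}\label{lem:cycles}
\begin{enumerate}
\item[(a)] If $y\ne\hat0$ is a cycle of $L$ with atom $a$, then $y\wedge z=a$, and some cover of $y$ is a cycle.
\item[(b)] If $x\wedge y=\hat0$, then $\operatorname{rk}((x\vee y)\wedge z)\le\operatorname{rk}(x\wedge z)+\operatorname{rk}(y\wedge z)$.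
\item[(c)] Every element of rank at most $n$ lies below $z_n$.
\item[(d)] For $n\ge1$, $z_n$ is the join of $d$ independent cycles of length $n$.
\item[(e)] For $n\ge1$, the unit of $\Lambda_n$ is the join of $d$ independent cycles of length $n$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The interval $[\hat0,y\wedge z]$ is complemented and $a$ is its only atom, so $y\wedge z=a$. Then $\operatorname{rk}(y\vee z)=\operatorname{rk}y+d-1<\operatorname{rk}\zeta(y)$, so some cover $y'$ of $y$ is not below $y\vee z$. If an atom $b\ne a$ were below $y'$, then $b\not\le y$, so $y'=y\vee b\le y\vee z$. Hence $[\hat0,y']$ has only one atom and is a chain by Theorem~\ref{thm:B}(2).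

(b) Let $s=(x\vee y)\wedge z$, so $x\wedge s=x\wedge z$. By (M1), $[x,x\vee s]\cong[x\wedge z,s]$, which is complemented as an interval of $C$. The isomorphism $[x,x\vee y]\to[\hat0,y]$ of (M1) maps $[x,x\vee s]$ onto an interval $[\hat0,w]$ with $w\le y$. This interval is complemented, so $w\le z$. Hence $\operatorname{rk}s-\operatorname{rk}(x\wedge z)=\operatorname{rk}w\le\operatorname{rk}(y\wedge z)$.

(c) If $x\le z_k$ and $x\lessdot x'$, then $x'\le\zeta(x)\le\zeta(z_k)=z_{k+1}$. Induction gives $x\le z_{\operatorname{rk}x}$, and $z_k\le z_{k+1}$.

(d) Since $z$ is the join of the atoms, we can choose atoms $a_1,\dots,a_d$ with $a_{k+1}\not\le a_1\vee\dots\vee a_k$; then $a_1\vee\dots\vee a_k$ has rank $k$. By (a) there are cycles $c_k\ge a_k$ of length $n$. Let $s_k=c_1\vee\dots\vee c_k$. We show by induction that $s_k\wedge z=a_1\vee\dots\vee a_k$ and $\operatorname{rk}s_k=kn$; the case $k=1$ is (a). From the statement for $k<d$ we get $a_{k+1}\not\le s_k$. Every element of $[\hat0,c_{k+1}]$ other than $\hat0$ is above $a_{k+1}$, so $s_k\wedge c_{k+1}=\hat0$ and $\operatorname{rk}s_{k+1}=(k+1)n$. By (b), $s_{k+1}\wedge z$ has rank at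 most $k+1$, and it lies above $a_1\vee\dots\vee a_{k+1}$, so the two are equal. Thus the $c_k$ are independent. By (c), $s_d\le z_n$, and both have rank $nd$.

(e) For $U\subseteq\{1,\dots,d\}$ let $c_U=\bigvee_{k\in U}c_k$. By (M1), $\operatorname{rk}c_U\le n|U|$, and $nd\le\operatorname{rk}c_U+\operatorname{rk}c_{U^c}$ for the complementary set $U^c$; so $\operatorname{rk}c_U=n|U|$. Then $c_U\wedge c_W$ has rank $n(|U|+|W|-|U\cup W|)=n|U\cap W|$, whence $c_U\wedge c_W=c_{U\cap W}$. Let $h_i=c_{\{i\}^c}$. Then $[h_i,z_n]=[h_i,h_i\vee c_i]\cong[\hat0,c_i]$ is a chain of length $n$, so $h_i$ is a cycle of $\Lambda_n$. Further $h_1\wedge\dots\wedge h_k=c_{\{k+1,\dots,d\}}$. So $(h_1\wedge\dots\wedge h_k)\vee h_{k+1}=z_n$ for $k<d$, which is independence in $\Lambda_n$, and $h_1\wedge\dots\wedge h_d=\hat0$ is the unit of $\Lambda_n$.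
\end{proof}

\subsection*{A compatible tower of coordinate rings}

Assume now that $d\ge4$, or $d=3$ and $L$ is Arguesian; in the second case $\Lambda_n$ is Arguesian, as the dual of a sublattice of $L$. Theorem~\ref{thm:IJM} is applied to each $\Lambda_n$ separately, so the rings that it produces are at first unrelated. The rigidity in Lemma~\ref{lem:coord} relates them.

\begin{lemma}\label{lem:tower}
For each $n\ge1$ there are a chain ring $A_n$ of length $n$ with maximal ideal $J_n$, a free $A_n$-module $M_n$ of rank $d$, and an isomorphism $\varphi_n\colon[\hat0,z_n]\to\operatorname{Sub}(M_n)^{\mathrm{op}}$. There are also surjective ring homomorphisms $\rho_n\colon A_{n+1}\to A_n$ with kernel $J_{n+1}^n$, and additive surjections $\gamma_n\colon M_{n+1}\to M_n$ with kernel $J_{n+1}^nM_{n+1}$ and $\gamma_n(am)=\rho_n(a)\gamma_n(m)$, such that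
\begin{equation}\label{eq:compat}
\varphi_{n+1}(x)=\gamma_n^{-1}(\varphi_n(x))\qquad(x\le z_n).
\end{equation}
\end{lemma}

\begin{proof}
By Lemmas~\ref{lem:primary} and~\ref{lem:cycles}(e) and Theorem~\ref{thm:IJM}, $\Lambda_n\cong\operatorname{Sub}(M_n)$ for a module $M_n$ over a chain ring $S$ with maximal ideal $P$, and $M_n=U_1\oplus\dots\oplus U_d$ where each $\operatorname{Sub}(U_i)$ is a chain of length $n$. An element of $U_i$ outside its unique maximal submodule generates $U_i$, so $U_i\cong S/I$ for a left ideal $I$ of colength $n$, and $I=P^n$. Hence $M_n$ is free of rank $d$ over $A_n=S/P^n$, a chain ring of length $n$, with the same submodules. This gives $\varphi_n$.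

Write $J=J_{n+1}$ and $M=M_{n+1}$. For a submodule $N$ of $M$, the intersection of the maximal submodules of $N$ is $JN$: each contains $JN$, and $N/JN$ is a vector space over the division ring $A_{n+1}/J$. For $k\le n$ all covers of $z_k$ lie below $z_{k+1}\le z_{n+1}$; they correspond under $\varphi_{n+1}$ to the maximal submodules of $\varphi_{n+1}(z_k)$, and their join corresponds to the intersection. Starting from $\varphi_{n+1}(\hat0)=M$ we get $\varphi_{n+1}(z_n)=J^nM$. So $x\mapsto\varphi_{n+1}(x)/J^nM$ is an isomorphism from $[\hat0,z_n]$ to $\operatorname{Sub}(M/J^nM)^{\mathrm{op}}$, and $M/J^nM$ is free of rank $d$ over the chain ring $A_{n+1}/J^n$ of length $n$. Comparing with $\varphi_n$ gives a lattice isomorphism $\psi\colon\operatorname{Sub}(M/J^nM)\to\operatorname{Sub}(M_n)$ with $\psi(\varphi_{n+1}(x)/J^nM)=\varphi_n(x)$. By Lemma~\ref{lem:coord}, $\psi$ is induced by an additive bijection $g$ with $g(am)=\theta(a)g(m)$ for a ring isomorphism $\theta\colon A_{n+1}/J^n\to A_n$. Let $\rho_n$ and $\gamma_n$ be the composites of $\theta$ and $g$ with the quotient maps. Then $\gamma_n(\varphi_{n+1}(x))=\varphi_n(x)$, and $\varphi_{n+1}(x)$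 contains the kernel of $\gamma_n$, which gives \eqref{eq:compat}.
\end{proof}

\subsection*{The limit}

Let $A=\varprojlim A_n$ and $M=\varprojlim M_n$, with $A$ acting on $M$ componentwise. We write $a_n$ for the component of $a\in A$ in $A_n$, and put $A_0=0$. The projections $A\to A_n$ and $\pi_n\colon M\to M_n$ are surjective, since the transition maps are. For $k\le n$, the kernel of the composite $A_n\to A_k$ is a left ideal of colength $k$, so it is $J_n^k$. In particular $a_n\in J_n^k$ if and only if $a_k=0$. Choose $t\in A$ with $t_2\in J_2\setminus\{0\}$. Since $J_2$ is the kernel of $\rho_1$, we have $t_1=0\ne t_2$, so $t_n\in J_n\setminus J_n^2$ for $n\ge2$, and \eqref{eq:chain} holds in every $A_n$ with $t_n$.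

\begin{lemma}\label{lem:limit}
The ring $A$ is a complete skew DVR with finite residue field, and the kernel of $A\to A_n$ is $J^n$, where $J=At$. The module $M$ is free of rank $d$, and the kernel of $\pi_n$ is $J^nM$.
\end{lemma}

\begin{proof}
Let $0\ne a\in A$ and let $k$ be maximal with $a_k=0$. For $n>k$ we have $a_n\in J_n^k\setminus J_n^{k+1}$, so $a_n=u_nt_n^k$ with $u_n\notin J_n$, a unit. The elements $u_n$ are not unique, and we must choose them compatibly. The map $A_n\to J_n^k$, $x\mapsto xt_n^k$, is a surjection of left modules onto a module of length $n-k$, so its kernel is $J_n^{n-k}$. Hence the image $v_{n-k}$ of $u_n$ in $A_{n-k}$ does not depend on the choice of $u_n$. Since $\rho_n(u_{n+1})$ is a possible choice of $u_n$, the $v_m$ are compatible and define $v\in A$. Each $v_m$ is a unit and the inverses are compatible, so $v$ is a unit. Mapping $u_{n+k}t_{n+k}^k=a_{n+k}$ to $A_n$ gives $v_nt_n^k=a_n$. So $a=vt^k$. Chain rings are symmetric in left and right, so also $a=t^kv'$ with a unit $v'$ and the same $k$.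

If $a=vt^k$ and $b=t^mv'$ with units $v,v'$, then $ab=vt^{k+m}v'\neq0$, because $t_n^{k+m}$ generates $J_n^{k+m}\ne0$ for $n>k+m$. So $A$ is a domain. The element $t$ is nonzero and is not a unit, as $t_1=0$ in $A_1\neq0$. Thus $A$ is a skew DVR. If $a\neq0$ and $a_n=0$, then $k\ge n$ and $a\in At^n$; conversely $t_n^n=0$. So the kernel of $A\to A_n$ is $At^n=J^n$, we have $A/J^n\cong A_n$ compatibly, and $A$ is complete. The ring $A/J\cong A_1$ is finite, because the submodules $X_{12}(a)$, $a\in A_1$, of $M_1$ are distinct and $\operatorname{Sub}(M_1)$ is dual to the finite lattice $C$.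

The map $\gamma_n$ sends $J_{n+1}M_{n+1}$ onto $J_nM_n$, and its kernel lies in $J_{n+1}M_{n+1}$; so $\gamma_n^{-1}(J_nM_n)=J_{n+1}M_{n+1}$, and by induction the kernel of $M_n\to M_1$ is $J_nM_n$. Choose $m_1,\dots,m_d\in M$ whose images form a basis of $M_1$, and let $N_n\subseteq M_n$ be generated by their images. Then $M_n=N_n+J_nM_n$, and iterating gives $M_n=N_n+J_n^nM_n=N_n$. The resulting surjection $A_n^d\to M_n$ is between modules of length $nd$, so it is bijective. These bijections are compatible with $\rho_n$ and $\gamma_n$, so in the limit $A^d\cong M$, and the kernel of $\pi_n$ corresponds to $(J^n)^d$.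
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
\emph{Existence.} Identify $M$ with $A^d$. For $x\le z_n$ put $\Phi_n(x)=\pi_n^{-1}(\varphi_n(x))$. Since $A\to A_n$ is surjective and $\pi_n$ has kernel $J^nM$, the map $\Phi_n$ is an isomorphism from $[\hat0,z_n]$ to the interval $[M,J^nM]$ of $L(A,d)$. As $\pi_n=\gamma_n\pi_{n+1}$, equation \eqref{eq:compat} says that $\Phi_{n+1}$ extends $\Phi_n$. The intervals $[\hat0,z_n]$ increase and exhaust $L$ by Lemma~\ref{lem:cycles}(c), and the intervals $[M,J^nM]$ increase and exhaust $L(A,d)$ by \eqref{eq:contains}. So the $\Phi_n$ combine to an isomorphism $L\to L(A,d)$.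

\emph{Uniqueness.} Let $L(A,d)\cong L(A',d)$ with $A,A'$ complete. By Lemma~\ref{lem:levels}, the set $E_n$ of ring isomorphisms $A/J^n\to A'/J'^n$ is nonempty, and it is finite since the rings are finite. An isomorphism at level $n+1$ preserves nonunits, so it maps $J^n/J^{n+1}$ onto $J'^n/J'^{n+1}$ and induces an isomorphism at level $n$. This gives maps $E_{n+1}\to E_n$. For fixed $n$ the images of $E_m$ in $E_n$, $m\ge n$, form a decreasing sequence of nonempty finite sets, which stabilizes at some $E_n'\neq\emptyset$. The maps $E'_{n+1}\to E'_n$ are surjective, so we can choose a compatible sequence of isomorphisms, and its limit is an isomorphism $A\to A'$.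

\emph{The converse.} For $d\ge3$, Proposition~\ref{prop:LAd} shows that $L(A,d)$ is an indecomposable upho modular lattice with a complemented interval of rank $3$ and core of rank $d$. It is a sublattice of $\operatorname{Sub}(A^d)^{\mathrm{op}}$, so it is Arguesian; this covers the extra hypothesis for $d=3$.

\emph{Commutativity.} If $L\cong L(R,e)$ for a DVR $R$ with finite residue field, then $A$ is commutative by Theorem~\ref{thm:A}. If $A$ is commutative, it is a DVR with finite residue field, and $L\cong L(A,d)$ has the conjectured form.
\end{proof}

\section{Cores over $\mathbb F_q$}\label{sec:prime}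

The counterexamples twist by an automorphism of the residue field. A prime field has no nontrivial automorphism, and in that case commutativity is forced for a simple reason: modulo each $J^m$, the ring is generated by the single element $t$.

\begin{proof}[Proof of Corollary~\ref{cor:D}]
Let $q=p$ be prime, and let $L$ be an upho modular lattice with core $C\cong\operatorname{Sub}(\mathbb F_p^d)$, $d\ge4$. The join of two atoms of $C$ lies above $p+1\ge3$ atoms, so $C$ is irreducible, and $L$ satisfies the hypotheses of the Conjecture by Theorem~\ref{thm:B}. By Theorem~\ref{thm:C}, $L\cong L(A,d)$ for a skew DVR $A$ with finite residue field $F$. In $L(A,d)$ the join of two atoms lies above $|F|+1$ atoms, by the proof of Proposition~\ref{prop:LAd}(c). So $|F|=p$, and every element of $A$ has the form $n\cdot1+a't$ with $n\in\{0,\dots,p-1\}$ and $a'\in A$. Applying this to $a'$ and iterating, we get for every $a\in A$ and $m\ge1$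
\[
a=n_0+n_1t+\dots+n_{m-1}t^{m-1}+a''t^m\qquad(n_i\in\mathbb Z,\ a''\in A).
\]
Polynomials in $t$ with integer coefficients commute with each other. So $ab-ba\in J^m$ for all $a,b\in A$ and all $m$, and $A$ is commutative. Hence $A$ is a DVR and $L$ has the conjectured form.

Let $q=p^e$ with $e\ge2$. The automorphism $\sigma(a)=a^p$ of $\mathbb F_q$ is nontrivial, since $X^p-X$ has at most $p<q$ roots. By Theorem~\ref{thm:A}, $L(\mathbb F_q[[t;\sigma]],d)$ is a counterexample to the Conjecture. Its core is $\operatorname{Sub}(\mathbb F_q^d)^{\mathrm{op}}$, which is isomorphic to $\operatorname{Sub}(\mathbb F_q^d)$ by sending a subspace to its orthogonal with respect to the standard bilinear form.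
\end{proof}

\begin{thebibliography}{9}

\bibitem{Birkhoff}
Birkhoff, \emph{Lattice Theory}.

\bibitem{GGSS}
Yibo Gao, Joshua Guo, Karthik Seetharaman, Ilaria Seidel, \emph{The Rank-Generating Functions of Upho Posets}, arXiv:2011.01916 (2020).

\bibitem{Inaba}
E. Inaba, \emph{On primary lattices}, J. Fac. Sci. Hokkaido Univ. 11 (1948).

\bibitem{Jonsson}
J\'onsson, \emph{The class of Arguesian lattices is self-dual}, Algebra Universalis 2 (1972).

\bibitem{JM}
B. J\'onsson and G. S. Monk, \emph{Representations of primary Arguesian lattices}, Pacific J. Math. 30 (1969).

\end{thebibliography}
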